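\title{When the proportional bound for partial DP-coloring fails}

\begin{abstract}
If a graph on $n$ vertices has chromatic number $t$, then for each $s\le t$ at least $sn/t$ of its vertices can be properly colored with $s$ colors. A graph is partially DP-nice if the analogous inequality $\alpha_s^{DP}(G)\ge sn/\chi_{DP}(G)$ holds for DP-coloring and every $s\le\chi_{DP}(G)$. Answering a question of Kaul, Mudrock and Pelsmajer, we construct for every $t\ge 3$ a graph on $t(t-1)+2$ vertices with DP-chromatic number $t$ that is not partially DP-nice. More generally, for $1\le s\le t$, the inequality at $s$ fails for some graph with DP-chromatic number $t$ if and only if $s$ does not divide $t$. The construction uses copies of $K_t$ to simulate parallel edges.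
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs in this paper are nonempty, finite and simple. We write $[k]=\{1,\dots,k\}$, and $\alpha(H)$ for the independence number of a graph $H$.

Let $G$ be a graph with $n$ vertices and chromatic number $t$, and let $1\le s\le t$. The $s$ largest color classes of a proper $t$-coloring contain at least $sn/t$ vertices. So a fraction $s/t$ of the necessary colors always suffices for a fraction $s/t$ of the vertices. We ask when this proportional bound survives in DP-coloring, where every vertex has a palette of its own and every edge decides, by a matching between the two palettes, which pairs of colors are in conflict.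

\begin{definition}\label{def:cover}
A \emph{cover} of a graph $G$ is a pair $\mathcal{H}=(L,H)$, where $H$ is a graph and $L$ assigns to each vertex $v$ of $G$ a set $L(v)\subseteq V(H)$, such that
\begin{enumerate}
\item[(C1)] the sets $L(v)$, $v\in V(G)$, form a partition of $V(H)$;
\item[(C2)] each $L(v)$ is a clique of $H$;
\item[(C3)] if $uv\in E(G)$, the edges of $H$ between $L(u)$ and $L(v)$ form a matching, possibly empty;
\item[(C4)] if $u\ne v$ and $uv\notin E(G)$, there is no edge of $H$ between $L(u)$ and $L(v)$.
\end{enumerate}
The cover is \emph{$m$-fold} if $|L(v)|=m$ for all $v$. An \emph{$\mathcal{H}$-coloring} of $G$ is an independent set of $H$ of size $|V(G)|$. The \emph{DP-chromatic number} $\chi_{DP}(G)$ is the least $m$ such that every $m$-fold cover $\mathcal{H}$ of $G$ admits an $\mathcal{H}$-coloring. For a positive integer $s$, the \emph{partial DP $s$-chromatic number} $\alpha_s^{DP}(G)$ is the minimum of $\alpha(H)$ over all $s$-fold covers $(L,H)$ of $G$.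
\end{definition}

We call the elements of $L(v)$ the \emph{colors} of $v$. By (C2), an independent set $I$ of $H$ contains at most one color of each vertex; if $p\in I\cap L(v)$ we say that $I$ \emph{colors $v$ with $p$}. Thus $I$ is a conflict-free coloring of $|I|$ vertices of $G$, an $\mathcal{H}$-coloring colors all of them, and $\alpha_s^{DP}(G)$ is the number of vertices that can be colored no matter how the conflicts between palettes of size $s$ are chosen.

Ordinary coloring is the case of the \emph{canonical} $m$-fold cover: $L(v)=\{v\}\times[m]$, each $L(v)$ is a clique, and $(u,c)$ is adjacent to $(v,c)$ for every edge $uv$ and every $c$. Its independent sets are the proper colorings of subsets of $V(G)$ with colors from $[m]$, so $\chi_{DP}(G)\ge\chi(G)$. Other covers can be harder. On the $4$-cycle $v_1v_2v_3v_4$ take the canonical $2$-fold cover and exchange the matching on the edge $v_4v_1$ for the other perfect matching. Along the path $v_1v_2v_3v_4$ the colors must alternate, so $v_1$ and $v_4$ get different colors, and this is what the edge $v_4v_1$ now forbids. Hence $\chi_{DP}(C_4)>2=\chi(C_4)$.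

For a graph $G$ and $1\le s\le\chi_{DP}(G)$, the proportional bound is the inequality
\begin{equation}\label{eq:prop}
\alpha_s^{DP}(G)\ \ge\ \frac{s\,|V(G)|}{\chi_{DP}(G)},
\end{equation}
and $G$ is \emph{partially DP-nice} if \eqref{eq:prop} holds for all $s\in[\chi_{DP}(G)]$. The first evidence is in favor of \eqref{eq:prop}. Complete graphs satisfy it with equality, and it is known to hold for every graph when $s$ divides $\chi_{DP}(G)$, in particular for $s=1$ and $s=\chi_{DP}(G)$; both facts are proved in Section~\ref{sec:basic}. On the other hand, the argument with the largest color classes needs colors that mean the same thing at all vertices, and a cover has no such colors. In fact \eqref{eq:prop} is known to fail for some graphs with $\chi_{DP}=3$, for example for the cube $Q_3$, where $\alpha_2^{DP}(Q_3)<2|V(Q_3)|/3$. Kaul, Mudrock and Pelsmajer~\cite{KMP} pose the following question.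

\begin{quote}
\emph{For each $t\ge4$, is there a graph $G$ with $\chi_{DP}(G)=t$ that is not partially DP-nice?}
\end{quote}

The answer is yes, and the examples are explicit. For $t\ge3$, take two nonadjacent vertices $w_1,w_2$ and $t-1$ pairwise disjoint cliques $X_1,\dots,X_{t-1}$ of order $t$. Split each clique in any way into two nonempty parts, $X_\ell=A_\ell\sqcup B_\ell$. Join $w_1$ to all vertices of every $A_\ell$ and $w_2$ to all vertices of every $B_\ell$, and add no other edges. The resulting graph $G_t$ has $t(t-1)+2$ vertices.

\begin{theorem}\label{thm:explicit}
For every $t\ge3$, the graph $G_t$ satisfies $\chi_{DP}(G_t)=t$ and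
\[
\alpha_{t-1}^{DP}(G_t)<\frac{(t-1)\,|V(G_t)|}{t}.
\]
Hence $G_t$ is not partially DP-nice.
\end{theorem}

The same construction with more than two vertices $w_i$ shows that divisibility is the only reason for \eqref{eq:prop} to hold at a given $s$ for all graphs with a given DP-chromatic number.

\begin{theorem}\label{thm:class}
Let $1\le s\le t$. There is a graph $G$ with $\chi_{DP}(G)=t$ and $\alpha_s^{DP}(G)<s|V(G)|/t$ if and only if $s\nmid t$. Moreover, for all $t\ge3$ and $N\ge2$ there is a single connected graph $G_{t,N}$ with $\chi_{DP}(G_{t,N})=t$ for which \eqref{eq:prop} fails simultaneously for all $s\in[t]$ with $s\nmid t$ and $\lceil t/s\rceil=N$, if any such $s$ exists.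
\end{theorem}

For $N=2$ these values are all $s$ with $t/2<s<t$. Since every $s\in[t]$ divides $t$ when $t\in\{1,2\}$, a graph with $\chi_{DP}=t$ that is not partially DP-nice exists if and only if $t\ge3$.

Section~\ref{sec:basic} collects the elementary facts, including the ``only if'' part of Theorem~\ref{thm:class}. Section~\ref{sec:idea} explains the construction on $G_3$. Section~\ref{sec:link} contains the key lemma on a single clique, Section~\ref{sec:family} analyzes a family of graphs that contains $G_t$, and Section~\ref{sec:proofs} chooses the parameters.

\section{Greedy coloring and the divisible case}\label{sec:basic}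

Let $(L,H)$ be a cover of $G$, let $I$ be an independent set of $H$, and let $v$ be a vertex not colored by $I$. A colored vertex $u$ \emph{forbids} a color $q\in L(v)$ if the color of $u$ is adjacent to $q$ in $H$. By (C3) and (C4), $u$ forbids at most one color of $v$, and none if $uv\notin E(G)$. This gives the \emph{greedy step}, which is the only coloring tool in this paper: if $L'\subseteq L(v)$ and fewer than $|L'|$ colored vertices forbid a color in $L'$, then $I$ extends to $v$ by a color from $L'$. In particular this holds when $v$ has fewer than $|L'|$ colored neighbors.

For the complete graph $K_t$ and $1\le s\le t$, greedy steps color $s$ vertices in any $s$-fold cover, and in the canonical $s$-fold cover each of the $s$ colors can be used only once. Hence $\alpha_s^{DP}(K_t)=s$ and $\chi_{DP}(K_t)=t$, so \eqref{eq:prop} holds for $K_t$ with equality at every $s$. This absence of slack is the reason why our graphs consist almost entirely of copies of $K_t$.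

The natural way to prove \eqref{eq:prop} is to enlarge a given $s$-fold cover to a $t$-fold cover, color all vertices, and keep a large part of the coloring. Copies of the given cover are the natural material for the enlargement. This yields the following known bound, whose short proof we include.

\begin{lemma}\label{lem:div}
Let $\chi_{DP}(G)=t$ and $s\in[t]$. Then $\alpha_s^{DP}(G)\ge|V(G)|/\lceil t/s\rceil$. In particular, \eqref{eq:prop} holds whenever $s\mid t$.
\end{lemma}

\begin{proof}
Let $(L,H)$ be an $s$-fold cover and $k=\lceil t/s\rceil$. Put $L'(v)=L(v)\times[k]$, make each $L'(v)$ a clique, and for $u\ne v$ join $(p,i)\in L'(u)$ to $(q,j)\in L'(v)$ if and only if $i=j$ and $pq\in E(H)$. This is a $ks$-fold cover with $ks\ge t$. Deleting $ks-t$ colors from each list leaves a $t$-fold cover, which has an independent set $I$ of size $|V(G)|$. For some $i$, at least $|V(G)|/k$ elements of $I$ have second coordinate $i$. They lie in different lists and are pairwise nonadjacent, so their first coordinates form an independent set of $H$ of the same size. If $s\mid t$, then $1/k=s/t$.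
\end{proof}

If $s\nmid t$, then $1/\lceil t/s\rceil<s/t$ and the lemma falls short of \eqref{eq:prop}. The rest of the paper shows that in this case \eqref{eq:prop} can indeed fail.

\section{Parallel edges and an example on eight vertices}\label{sec:idea}

A counterexample must be easy to color completely from lists of size $t$ and hard to color partially from lists of size $s$. It would be immediate if parallel edges were allowed. Imagine two vertices $w_1,w_2$ joined by $t-1$ parallel edges, so that a union of $t-1$ matchings may be placed between $L(w_1)$ and $L(w_2)$. With lists of size $t$ both vertices can be colored, since a color of $w_1$ forbids at most $t-1$ colors of $w_2$. With lists $\mathbb{Z}_s$ and $s\le t-1$, the matchings $c\leftrightarrow c+\ell$ for $\ell=1,\dots,s$ together contain every pair of colors, so only one vertex can be colored. The proportional bound would be $2s/t$, which exceeds $1$ as soon as $s>t/2$.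

In a simple graph one pair of vertices carries only one matching. The graph $G_t$ replaces each of the $t-1$ parallel edges by a clique $X_\ell$ of order $t$, and the replacement works for two reasons.
\begin{itemize}
\item With lists of size $t$, the pairs of colors of $w_1$ and $w_2$ that do not extend to $X_\ell$ form a matching (Lemma~\ref{lem:link}). So the clique constrains $w_1,w_2$ no more than an edge does.
\item With lists of size $s<t$, the clique can be held to $s$ colored vertices, which is exactly its share $s/t$ of its $t$ vertices, and to $s-1$ when the colors of $w_1,w_2$ form a pair of a prescribed matching. So coloring the second of $w_1,w_2$ is no longer forbidden, but it gains nothing.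
\end{itemize}

\begin{example}\label{ex:g3}
Let $t=3$ and $s=2$. Take $G_3$ with $A_1=\{a_1\}$, $B_1=\{b_1,b_1'\}$, $A_2=\{a_2,a_2'\}$, $B_2=\{b_2\}$, as in Figure~\ref{fig:g3}. Give every vertex the colors $0,1$. On the edges $w_2b_1$ and $w_2b_1'$ let different colors be in conflict, and on all other edges let equal colors be in conflict. In each triangle each color occurs at most once, so each triangle has at most two colored vertices. If at most one of $w_1,w_2$ is colored, at most $1+2+2=5$ vertices are colored. If $w_1,w_2$ have the same color $c$, then $c$ is forbidden at $a_2,a_2'$ by $w_1$ and at $b_2$ by $w_2$, so $X_2$ has at most one colored vertex. If $w_1$ has color $c$ and $w_2$ has the other color, then $c$ is forbidden at $a_1$ by $w_1$ and at $b_1,b_1'$ by $w_2$, so $X_1$ has at most one colored vertex. In both cases the total is at most $2+2+1=5$. Hence $\alpha_2^{DP}(G_3)\le5<16/3=2\cdot8/3$. With lists of size $3$, Lemma~\ref{lem:link} will show that each triangle excludes at most $3$ of the $9$ pairs of colors of $w_1,w_2$. A pair excluded by neither triangle remains and extends to both, so $\chi_{DP}(G_3)=3$.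
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95, every node/.style={circle, draw, inner sep=1.2pt, minimum size=17pt}]
\node (w1) at (0,0) {$w_1$};
\node (w2) at (6,0) {$w_2$};
\node (a1) at (2,1.2) {$a_1$};
\node (b1) at (4,1.9) {$b_1$};
\node (b1p) at (4,0.55) {$b_1'$};
\node (a2) at (2,-0.55) {$a_2$};
\node (a2p) at (2,-1.9) {$a_2'$};
\node (b2) at (4,-1.2) {$b_2$};
\draw (a1)--(b1)--(b1p)--(a1);
\draw (a2)--(a2p)--(b2)--(a2);
\draw (w1)--(a1) (w1)--(a2) (w1)--(a2p) (w2)--(b2);
\draw[dashed, thick] (w2)--(b1) (w2)--(b1p);
\end{tikzpicture}
\caption{A graph $G_3$ with a $2$-fold cover in which every vertex has the colors $0,1$. Solid edges forbid equal colors and dashed edges forbid different colors. If $w_1,w_2$ have equal colors, the lower triangle loses that color at all three vertices; if they have different colors, the upper triangle loses the color of $w_1$. At most $5$ of the $8$ vertices can be colored.}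
\label{fig:g3}
\end{figure}

\section{A clique that acts as an edge}\label{sec:link}

\begin{definition}\label{def:link}
Let $t\ge2$ and let $w\ne w'$ be vertices of $G$. A \emph{$t$-link from $w$ to $w'$} is a clique $X\subseteq V(G)\setminus\{w,w'\}$ of order $t$ with a partition $X=A\sqcup B$ into nonempty parts, such that the edges of $G$ with exactly one end in $X$ are exactly the edges $wa$ $(a\in A)$ and $w'b$ $(b\in B)$. Given a $t$-fold cover $(L,H)$ of $G$, a pair $(x,y)\in L(w)\times L(w')$ is \emph{bad for $X$} if there is no independent set $I\subseteq\bigcup_{v\in X}L(v)$ of $H$ with $|I|=t$ and with no element adjacent to $x$ or to $y$.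
\end{definition}

Thus $(x,y)$ is bad if coloring $w$ with $x$ and $w'$ with $y$ makes it impossible to color all of $X$. The case $t=2$ shows the mechanism. Here $X=\{a,b\}$ and $wabw'$ is a path. The color $x$ forbids at most one of the two colors of $a$, and $y$ at most one of the two colors of $b$. If one of $a,b$ keeps both colors, we color the other one first and finish greedily. So in a bad pair $a$ keeps one color $p$, $b$ keeps one color $q$, and $pq\in E(H)$. Now $x$ determines $p$; $p$ determines its neighbor $q$ in $L(b)$; $q$ determines the other color $z$ of $b$; and $z$ determines its neighbor $y$ in $L(w')$.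

For general $t$ every vertex of $X$ has exactly one neighbor outside $X$, so it keeps at least $t-1$ colors, and greedy coloring of $X$ can fail only at the last vertex and only by one color. A bad pair therefore leaves no slack anywhere, and this rigidity gives the same chain of determinations.

\begin{lemma}\label{lem:link}
Let $X=A\sqcup B$ be a $t$-link from $w$ to $w'$ in $G$, and let $(L,H)$ be a $t$-fold cover of $G$. For every $x\in L(w)$ there is at most one $y\in L(w')$ such that $(x,y)$ is bad for $X$.
\end{lemma}

\begin{proof}
For $(x,y)\in L(w)\times L(w')$ put
\[
L_{xy}(v)=\begin{cases} L(v)\setminus N_H(x), & v\in A,\\ L(v)\setminus N_H(y), & v\in B,\end{cases}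
\]
where $N_H$ denotes the neighborhood in $H$. By (C3), each $L_{xy}(v)$ has size $t$ or $t-1$. No vertex of $A$ is adjacent to $w'$ and no vertex of $B$ is adjacent to $w$, so by (C4) the set $L_{xy}(v)$ consists of the colors of $v$ adjacent to neither $x$ nor $y$. Hence $(x,y)$ is bad if and only if $X$ cannot be colored from the lists $L_{xy}$. Let $(x,y)$ be bad.

\emph{Claim 1: $|L_{xy}(v)|=t-1$ for every $v\in X$.} Suppose that $|L_{xy}(v)|=t$ for some $v$. Color $X$ greedily with $v$ last. Each of the $t-1$ vertices before $v$ has at most $t-2$ colored neighbors at its turn and a list of size at least $t-1$. The vertex $v$ has $t-1$ colored neighbors and a list of size $t$. So all of $X$ is colored, a contradiction.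

\emph{Claim 2: for $a\in A$ and $b\in B$, every $p\in L_{xy}(a)$ has a neighbor in $L_{xy}(b)$.} Suppose that $p\in L_{xy}(a)$ has none. Color $a$ with $p$. Then color the $t-2$ vertices of $X\setminus\{a,b\}$ greedily; at its turn each has at most $1+(t-3)=t-2$ colored neighbors and a list of size $t-1$. Finally consider $b$. The vertex $a$ forbids nothing in $L_{xy}(b)$, so at most $t-2$ vertices forbid a color of this list of size $t-1$, and $b$ can be colored. Again all of $X$ is colored, a contradiction.

Now fix $a\in A$ and $b\in B$, independently of $x$ and $y$. The edges between $L(a)$ and $L(b)$ form a matching, so by Claim~2 each $p\in L_{xy}(a)$ has exactly one neighbor in $L(b)$, this neighbor lies in $L_{xy}(b)$, and different $p$ have different neighbors. Both lists have size $t-1$ by Claim~1, so $L_{xy}(b)$ is exactly the set of colors of $b$ that have a neighbor in $L_{xy}(a)$. The list $L_{xy}(a)=L(a)\setminus N_H(x)$ depends only on $x$. Hence $L_{xy}(b)$ is the same set for all $y$ with $(x,y)$ bad, and so is the unique color $z\in L(b)\setminus L_{xy}(b)$. By the definition of $L_{xy}(b)$, the color $z$ is adjacent to $y$, and by (C3) for the edge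 $w'b$ it has at most one neighbor in $L(w')$. So $y$ is determined by $x$.
\end{proof}

\begin{remark}\label{rem:link}
Exchanging the roles of $(w,A)$ and $(w',B)$ shows that the bad pairs form a matching between $L(w)$ and $L(w')$. Every perfect matching occurs: in the canonical $t$-fold cover, replace the matchings on the edges $w'b$ by $(w',d)\sim(b,\pi(d))$ for a permutation $\pi$ of $[t]$. If $\pi(d)=c$, the pair $((w,c),(w',d))$ removes the color $c$ from all of $X$ and is bad. The hypothesis $A,B\ne\emptyset$ is used in the last paragraph of the proof and cannot be dropped: if $B=\emptyset$, then $X\cup\{w\}$ is a clique of order $t+1$, and in the canonical cover every pair is bad.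
\end{remark}

\section{Hubs joined by links}\label{sec:family}

With two vertices $w_1,w_2$, the count of Section~\ref{sec:idea} compares $1$ with $2s/t$ and needs $s>t/2$. For smaller $s$ we need more vertices of which effectively only one can be colored. So we start from $N$ vertices, every two of them joined by $\mu$ parallel edges, and replace each edge by a link.

Let $t\ge3$, $N\ge2$ and $\mu\ge1$. The graph $G(t,N,\mu)$ has pairwise nonadjacent vertices $w_1,\dots,w_N$, called \emph{hubs}. For each $1\le i<j\le N$ and $\ell\in[\mu]$ it has a clique $X_{ij}^\ell=A_{ij}^\ell\sqcup B_{ij}^\ell$ of order $t$ with both parts nonempty, and these cliques are pairwise disjoint. The hub $w_i$ is joined to all of $A_{ij}^\ell$, the hub $w_j$ is joined to all of $B_{ij}^\ell$, and there are no other edges. Each $X_{ij}^\ell$ is a $t$-link from $w_i$ to $w_j$. With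
\[
M=\mu\binom N2
\]
links, the graph has $n=tM+N$ vertices. It is connected, because each link is a clique adjacent to both of its hubs and every two hubs share a link. Note that $G(t,2,t-1)=G_t$.

\begin{proposition}\label{prop:main}
Let $G=G(t,N,\mu)$ with $(N-1)\mu\le t-1$. Then $\chi_{DP}(G)=t$, and $\alpha_s^{DP}(G)=sM+1$ for every $1\le s\le\mu$. Consequently, for $1\le s\le\mu$, the inequality $\alpha_s^{DP}(G)\ge sn/t$ fails if and only if $sN>t$.
\end{proposition}

\begin{proof}
\emph{Step 1: $\chi_{DP}(G)=t$.} Since $G$ contains $K_t$, we have $\chi_{DP}(G)\ge\chi(G)\ge t$. Let $(L,H)$ be a $t$-fold cover. We color the hubs greedily, treating links as edges: we choose $x_j\in L(w_j)$ for $j=1,\dots,N$ in this order so that $(x_i,x_j)$ is not bad for $X_{ij}^\ell$ for any $i<j$ and $\ell\in[\mu]$. When $x_j$ is to be chosen, each of the $(j-1)\mu$ links $X_{ij}^\ell$ with $i<j$ excludes at most one color of $w_j$, by Lemma~\ref{lem:link} applied to $x=x_i$. Since $(j-1)\mu\le(N-1)\mu\le t-1<|L(w_j)|$, a choice remains.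

For each link $X_{ij}^\ell$ there is now an independent set of size $t$ that colors the link and has no element adjacent to $x_i$ or $x_j$. Let $I$ be the union of these sets and $\{x_1,\dots,x_N\}$. There are no edges of $G$ between two hubs, between two links, or between $X_{ij}^\ell$ and a hub other than $w_i,w_j$. By (C4), $I$ is independent, and $|I|=tM+N=n$.

\emph{Step 2: $\alpha_s^{DP}(G)\le sM+1$ for $s\le\mu$.} We need a cover in which every pair of colors of $w_i$ and $w_j$ costs one of their links a vertex, so the $\mu$ links between $w_i$ and $w_j$ receive the cyclic shifts of Section~\ref{sec:idea}. Define the \emph{shift cover} by $L(v)=\{v\}\times\mathbb{Z}_s$, each $L(v)$ a clique, and, for all $c\in\mathbb{Z}_s$, $i<j$ and $\ell\in[\mu]$,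
\begin{align*}
(u,c)&\sim(v,c) &&\text{for distinct } u,v\in X_{ij}^\ell,\\
(w_i,c)&\sim(a,c) &&\text{for } a\in A_{ij}^\ell,\\
(w_j,c)&\sim(b,c-\ell) &&\text{for } b\in B_{ij}^\ell.
\end{align*}
Each edge of $G$ falls under exactly one rule and receives a perfect matching, so this is an $s$-fold cover. We call $c$ the \emph{value} of the color $(v,c)$.

Let $I$ be independent, and let $h$ be the number of hubs colored by $I$. By the first rule each value is used at most once on a link, so $I$ colors at most $s$ vertices of each link. Suppose that $(w_i,c),(w_j,d)\in I$ with $i<j$. Since $\mu\ge s$, there is $\ell\in[\mu]$ with $\ell\equiv d-c\pmod s$. The hub $w_i$ forbids $(a,c)$ for all $a\in A_{ij}^\ell$, and $w_j$ forbids $(b,d-\ell)=(b,c)$ for all $b\in B_{ij}^\ell$. So the value $c$ is not used on $X_{ij}^\ell$, and $I$ colors at most $s-1$ vertices of this link. Different pairs of hubs have different links, so at least $\binom h2$ links lose a vertex, and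
\[
|I|\le sM+h-\binom h2 .
\]
The quantity $h-\binom h2=h(3-h)/2$ equals $0,1,1$ for $h=0,1,2$ and is at most $0$ for $h\ge3$. Hence $|I|\le sM+1$.

\emph{Step 3: $\alpha_s^{DP}(G)\ge sM+1$ for $s\le\mu$.} Let $(L,H)$ be any $s$-fold cover. Color $w_1$ arbitrarily and leave the other hubs uncolored. Let $X=X_{ij}^\ell$ be a link and $b\in B_{ij}^\ell$. The only hub adjacent to $b$ is $w_j$ with $j\ge2$, so $w_1$ forbids no color of $b$, and it forbids at most one color of every other vertex of $X$. Since $s\le\mu\le t-1$, we can pick $s-1$ vertices in $X\setminus\{b\}$. Color them greedily: each has at least $s-1$ colors not forbidden by $w_1$ and at most $s-2$ colored neighbors in $X$ at its turn. Then color $b$, which has $s$ colors and $s-1$ colored neighbors. There are no edges between different links, so doing this for all links colors $sM+1$ vertices.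

\emph{Step 4.} We have $sn/t=sM+sN/t$, which exceeds $sM+1$ if and only if $sN>t$.
\end{proof}

\begin{remark}\label{rem:hyp}
The two hypotheses on $\mu$ pull in opposite directions. The bound $(N-1)\mu\le t-1$ is what makes Step~1 work. Without it the value of $\chi_{DP}$ can change: for $N=2$ and $\mu=t$, a full coloring from the shift cover with $s=t$ would color both hubs, and then one link would have only $t-1$ values for $t$ vertices, so $\chi_{DP}(G(t,2,t))>t$. The bound $s\le\mu$ is what makes Step~2 work, since it lets the shifts $\ell\in[\mu]$ cover all residues modulo $s$. If $\mu<s\le t$, the shift cover has an independent set of size $sM+N$: give all hubs the value $0$, and in $X_{ij}^\ell$ give the value $-\ell\ne0$ to a vertex of $A_{ij}^\ell$, the value $0$ to a vertex of $B_{ij}^\ell$, and the other $s-2$ values to further vertices.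
\end{remark}

\section{Choosing the parameters}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:explicit}]
The graph $G_t$ is $G(t,N,\mu)$ with $N=2$ and $\mu=t-1$, so $(N-1)\mu=t-1$ and $M=t-1$. Proposition~\ref{prop:main} with $s=\mu=t-1$ gives $\chi_{DP}(G_t)=t$ and $\alpha_{t-1}^{DP}(G_t)=(t-1)^2+1$, while
\[
\frac{(t-1)\bigl(t(t-1)+2\bigr)}{t}=(t-1)^2+2-\frac2t>(t-1)^2+1
\]
because $t\ge3$.
\end{proof}

For a general pair $(s,t)$, Proposition~\ref{prop:main} produces a failure of \eqref{eq:prop} when $(N-1)\mu\le t-1$, $s\le\mu$ and $sN>t$. These three conditions imply
\begin{equation}\label{eq:between}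
(N-1)s<t<Ns,
\end{equation}
which says that $t$ lies strictly between two consecutive multiples of $s$, that is, $s\nmid t$ and $N=\lceil t/s\rceil$. So the number of hubs is forced, and it remains to see that a suitable $\mu$ exists. Taking $\mu$ as large as Step~1 allows serves all admissible $s$ at once.

\begin{proof}[Proof of Theorem~\ref{thm:class}]
If $s\mid t$, then Lemma~\ref{lem:div} gives $\alpha_s^{DP}(G)\ge s|V(G)|/t$ for every $G$ with $\chi_{DP}(G)=t$. This is the ``only if'' part.

Next let $t\ge3$ and $N\ge2$, and let $S$ be the set of all $s\in[t]$ with $s\nmid t$ and $\lceil t/s\rceil=N$. If $S=\emptyset$, take $G_{t,N}=K_t$; there is nothing more to show. Otherwise put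
\[
\mu=\Bigl\lfloor\frac{t-1}{N-1}\Bigr\rfloor .
\]
Every $s\in S$ satisfies $N-1<t/s\le N$ and $t/s\ne N$, which is \eqref{eq:between}. The left inequality gives $(N-1)s\le t-1$, that is, $s\le\mu$; in particular $\mu\ge1$. Let $G_{t,N}=G(t,N,\mu)$, a connected graph. Since $(N-1)\mu\le t-1$, Proposition~\ref{prop:main} gives $\chi_{DP}(G_{t,N})=t$. Every $s\in S$ satisfies $s\le\mu$ and $sN>t$, so by the same proposition \eqref{eq:prop} fails at $s$.

Finally, let $1\le s\le t$ with $s\nmid t$. Then $1<s<t$, so $t\ge3$ and $N=\lceil t/s\rceil\ge2$, and $G_{t,N}$ is the required graph.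
\end{proof}

\begin{example}\label{ex:param}
For $N=2$ we get $\mu=t-1$ and $G_{t,2}=G_t$, so $G_t$ violates \eqref{eq:prop} at every $s$ with $t/2<s<t$. The smallest pair with $s\nmid t$ and $s<t/2$ is $(s,t)=(2,5)$. Here $N=3$, $\mu=2$, $M=6$ and $n=33$, and $\alpha_2^{DP}(G_{5,3})=13<66/5$.
\end{example}

The violations obtained here are small. For $G=G_{t,N}$ and $s$ as in \eqref{eq:between}, the difference $sn/t-\alpha_s^{DP}(G)=sN/t-1$ is less than $s/t$, whereas Lemma~\ref{lem:div} guarantees only the fraction $1/\lceil t/s\rceil$ of the vertices. We do not determine the infimum of $\alpha_s^{DP}(G)/|V(G)|$ over graphs with $\chi_{DP}(G)=t$. We also do not show that one graph can violate \eqref{eq:prop} at all $s\nmid t$ simultaneously; Theorem~\ref{thm:class} does this only for those $s$ that share a common value of $\lceil t/s\rceil$.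

\begin{thebibliography}{1}

\bibitem{KMP}
Hemanshu Kaul, Jeffrey A. Mudrock, Michael J. Pelsmajer,
\emph{Partial DP-Coloring},
arXiv:2003.02687 (2020).

\end{thebibliography}
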